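# Algebraic cohomology classes and resolutions of singularities

Throughout, varieties are over $\mathbb C$ and cohomology has rational coefficients. A subscript $\mathbb Q$ on a group means $\otimes\,\mathbb Q$.

## 1. Exactness in the degrees $p\ge\dim X$

Let $X$ be a singular projective variety, $S:=X_{\mathrm{sing}}$, and let $\phi:\widetilde X\to X$ be a resolution. This means that $\widetilde X$ is smooth and projective, $\phi$ is proper and birational, and $\phi$ is an isomorphism over $X\setminus S$. Let $E:=\phi^{-1}(S)$ with its reduced structure. The variety $X$ is irreducible, but $E$ and $S$ may be reducible, so the definitions below are for a possibly reducible, reduced projective scheme $Y$. Fix an integer $p$ with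
$$\dim S\le p-1 .$$
Since $S\neq\emptyset$, we have $p\ge1$.

Topology gives an exact sequence (Peters–Steenbrink, *Mixed Hodge Structures*, Corollary-Definition 5.37, from the discriminant square of $\phi$):
$$H^{2p}(X)\to H^{2p}(\widetilde X)\to H^{2p}(E). \tag{1}$$
In words: a class on $\widetilde X$ that dies on $E$ comes from $X$. The question is whether an *algebraic* class on $\widetilde X$ that dies on $E$ comes from an *algebraic* class on $X$. On a singular space "algebraic" needs a definition.

**Definition (operational Chow group, Fulton–MacPherson).** An element $c\in A^p(Y)$ is a family of homomorphisms $CH_k(T)\to CH_{k-p}(T)$, one for each morphism $T\to Y$ and each $k$, compatible with proper push-forward, flat pull-back and the Gysin maps of regular embeddings.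

These groups are contravariant for all morphisms: given $g:Y'\to Y$, one restricts the family to those $T\to Y$ that factor through $g$. They form a graded ring under composition. *Example.* A line bundle $L$ on $Y$ gives $c_1(L)\in A^1(Y)$, acting on $CH_k(T)$ by cap product with $c_1(L|_T)$. If $Y$ is smooth projective, then $A^p(Y)=CH^p(Y)$ (Fulton, *Intersection Theory*, Cor. 17.4). For instance
$$A^p(\mathbb P^{p-1})=CH^p(\mathbb P^{p-1})=0,\qquad A^1(\mathrm{pt})=0 .$$

**Weights.** For $Y$ projective, $H^k(Y)$ carries Deligne's mixed Hodge structure, with weights $\le k$; for $Y$ smooth projective it is pure of weight $k$. Morphisms respect the weight filtration $W$, and each $\mathrm{Gr}^W_j$ is an exact functor on mixed Hodge structures. *Example.* Let $Y$ be a nodal plane cubic, with normalization $\mathbb P^1$ and two points over the node. Mayer–Vietoris reads $H^0(\mathbb P^1)\oplus H^0(\mathrm{pt})\to H^0(\text{two points})\to H^1(Y)\to 0$. The first map has the diagonal line as image, so $H^1(Y)=\mathbb Q$, and it has weight $0$.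

**Definition (algebraic cohomology).** Let $\mathrm{cl}_p:A^p(Y)_{\mathbb Q}\to \mathrm{Gr}^W_{2p}H^{2p}(Y)$ be the cycle class map of Bloch–Gillet–Soulé. It commutes with pull-back and is the usual cycle class for $Y$ smooth projective. Put $H^{2p}_A(Y):=\mathrm{im}(\mathrm{cl}_p)$, a $\mathbb Q$-subspace of $\mathrm{Gr}^W_{2p}H^{2p}(Y)$.

The conjecture, from Ananyo Dan and Inder Kaur, "Mumford Tate groups and the Hodge conjecture", arXiv:2301.01005 (2023), says that for every such resolution the sequence
$$H^{2p}_A(X)\to H^{2p}_A(\widetilde X)\to H^{2p}_A(E) \tag{2}$$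
induced by pull-back is exact. The composite is always zero: $E\to X$ factors through $S$, and $H^{2p}(S)=0$ because $2p>2\dim S$. The issue is the other inclusion.

In large degree the inclusion is easy. Let $n=\dim X$.

**Theorem B(1).** If $p\ge n$, the sequence (2) is exact for every $X$ with $\dim X_{\mathrm{sing}}\le p-1$ and every resolution.

*Proof.* If $p>n$, then all three groups vanish, since $H^{2p}$ of a projective scheme of dimension $\le n$ is zero.

Let $p=n$. Since $\phi$ is an isomorphism over the nonempty open set $X\setminus S$, the closed set $E$ is not all of the irreducible variety $\widetilde X$, so $\dim E\le n-1$ and $H^{2n}(E)=0$. We must show that $H^{2n}_A(X)\to H^{2n}_A(\widetilde X)=H^{2n}(\widetilde X)=\mathbb Q$ is onto. Take $c_1(\mathcal O_X(1))^n\in A^n(X)$ for a projective embedding of $X$. Its pull-back is $c_1(\phi^*\mathcal O_X(1))^n\in CH^n(\widetilde X)$. Because $\phi_*[\widetilde X]=[X]$, the projection formula gives this zero-cycle the degree $\deg X>0$. So its class is a nonzero element of $\mathbb Q$, and the map is onto. $\square$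

In particular the conjecture holds for all singular curves. What changes when $p<n$? The group $H^{2p}(E)$ need no longer vanish, and then being zero in the cohomology of $E$ has to be compared with being zero in the Chow group of $E$.

## 2. Zero in $H^{2p}(E)$ versus zero in $A^p(E)$

Here is the first thing to try. Take a class in the kernel of the second map of (2) and write it as $\mathrm{cl}(\alpha)$ with $\alpha\in CH^p(\widetilde X)_{\mathbb Q}$. To find $a\in A^p(X)_{\mathbb Q}$ with $\phi^*\mathrm{cl}(a)=\mathrm{cl}(\alpha)$, we try to descend $\alpha$ itself, that is, to find $a$ with $\phi^*a=\alpha$.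

There is a necessary condition. If $\alpha=\phi^*a$, then $\alpha|_E$ is pulled back from $A^p(S)_{\mathbb Q}$, because $E\to X$ factors through $S$. We shall see in Section 3 that $A^p(S)=0$. So we need
$$\alpha|_E=0\ \text{ in } A^p(E)_{\mathbb Q},$$
whereas we know only that $\mathrm{cl}(\alpha|_E)=0$. This is where the attempt stops: $\mathrm{cl}$ on $A^p(E)_{\mathbb Q}$ need not be injective. There is one freedom left, since only $\mathrm{cl}(\alpha)$ matters: we may change $\alpha$ by a homologically trivial cycle on $\widetilde X$. Two cones show both sides of this.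

**The resolution of a cone.** Let $M\subset\mathbb P^N$ be a smooth projective variety and $A=\mathcal O_M(1)$. For $u\in M$ let $\ell_u\subset\mathbb C^{N+1}$ be the line of $u$. Put
$$P=\{(u,[y:w])\in M\times\mathbb P^{N+1}:\ y\in\ell_u\}=\mathbb P(A^{-1}\oplus\mathcal O)\xrightarrow{\ \rho\ }M ,$$
a $\mathbb P^1$-bundle whose points are lines in the fibers of $A^{-1}\oplus\mathcal O$. The tautological line $\mathcal O_P(-1)\subset\rho^*(A^{-1}\oplus\mathcal O)$ projects to the two summands, so the coordinates are sections
$$y\in H^0(\mathcal O_P(1)\otimes\rho^*A^{-1}),\qquad w\in H^0(\mathcal O_P(1)).$$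
Let $\Sigma=\{y=0\}$, a section of $\rho$. Let $K\subset\mathbb P^{N+1}$ be the cone over $M$ with vertex $o=[0:1]$, and let $\kappa:P\to K$, $(u,[y:w])\mapsto[y:w]$. Then $\kappa^{-1}(o)=\Sigma$, and $\kappa$ restricts to an isomorphism $P\setminus\Sigma\cong K\setminus o$ with inverse $[y:w]\mapsto([y],[y:w])$. The section $y$ gives $\mathcal O_P(\Sigma)=\mathcal O_P(1)\otimes\rho^*A^{-1}$. On $\Sigma$ the section $w$ has no zeros, so it trivializes $\mathcal O_P(1)|_\Sigma$, and $\mathcal O_P(\Sigma)|_\Sigma\cong A^{-1}$. Finally $\kappa^*\mathcal O(1)=\mathcal O_P(1)=\mathcal O_P(\Sigma)\otimes\rho^*A$.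

**Example 1 (quadric cone).** Let $M\subset\mathbb P^2$ be a smooth conic, so $X=K$ is a quadric cone, $\widetilde X=P$, and $E=\Sigma\cong\mathbb P^1$ with $E^2=-2$. If $g$ is the class of a fiber of $\rho$, then $H^2(\widetilde X)=\mathbb Qg\oplus\mathbb QE$, all of it algebraic. Restriction to $H^2(E)=\mathbb Q$ is $g\mapsto1$, $E\mapsto-2$. The kernel is spanned by $2g+E$, the class of $\phi^*\mathcal O_X(1)$. So (2) is exact for $p=1$. Here $\mathrm{cl}$ is injective on $CH^1(E)_{\mathbb Q}=CH^1(\mathbb P^1)_{\mathbb Q}$, and the difficulty above does not occur.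

**Example 2 (cubic cone).** Let $M=C\subset\mathbb P^2$ be a smooth cubic, so $X$ is the cubic cone $\{f_3=0\}\subset\mathbb P^3$ and $E\cong C$ with $E^2=-3$. Again $H^2(\widetilde X)=\mathbb Qg\oplus\mathbb QE$; restriction is $g\mapsto 1$, $E\mapsto-3$; the kernel is spanned by $3g+E=\mathrm{cl}(\phi^*\mathcal O_X(1))$; and (2) is exact. But now take the cycle $z=3[\rho^{-1}(q)]+[E]$ for $q\in C$. Its class is in the kernel, yet
$$z|_E=3[q]-c_1(A)\in\mathrm{Pic}^0(C),$$
which is non-torsion for all but countably many $q$: the torsion of $\mathrm{Pic}^0(C)$ is countable, and for each $\tau$ the equation $3q\sim A+\tau$ has finitely many solutions $q$. So this $z$ does not descend. It can be repaired: adding the homologically trivial cycle $\rho^*(c_1(A)-3[q])$ turns it into $[E]+\rho^*c_1(A)=c_1(\phi^*\mathcal O_X(1))$.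

In Example 2 the repair used that $\mathrm{Pic}^0(\widetilde X)=\rho^*\mathrm{Pic}^0(C)$ restricts onto $\mathrm{Pic}^0(E)$. So to break exactness one should keep $E=C$ an elliptic curve but put it in a *rational* surface $\widetilde X$, where no homologically trivial divisors exist to make the repair. We first turn this into a formula, then build such an $\widetilde X$.

## 3. Kimura's theorem and the kernel of restriction to $E$

Let $X,\phi,E,p,S$ be as in Section 1. Write
$$r:CH^p(\widetilde X)_{\mathbb Q}\to A^p(E)_{\mathbb Q}$$
for restriction and $CH^p_{\hom}(\widetilde X)_{\mathbb Q}=\ker(\mathrm{cl})$. Put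
$$I_{\hom}=\{r(z):\ z\in CH^p(\widetilde X)_{\mathbb Q},\ \mathrm{cl}_E(r(z))=0\},$$
and let $\mathrm{Def}_p$ be the homology of (2) at the middle term. Exactness of (2) means $\mathrm{Def}_p=0$.

**Theorem C.**

- (i) $0\to A^p(X)\to CH^p(\widetilde X)\to A^p(E)$ is exact.
- (ii) $\mathrm{Gr}^W_{2p}H^{2p}(X)=\ker\big(H^{2p}(\widetilde X)\to\mathrm{Gr}^W_{2p}H^{2p}(E)\big)$ via $\phi^*$. In particular $H^{2p}_A(X)\to H^{2p}_A(\widetilde X)$ is injective.
- (iii) $\mathrm{Def}_p\cong I_{\hom}\big/r\big(CH^p_{\hom}(\widetilde X)_{\mathbb Q}\big)$. So (2) is exact if and only if every $z\in CH^p(\widetilde X)_{\mathbb Q}$ with $\mathrm{cl}_E(r(z))=0$ can be modified by a homologically trivial cycle to a $z'$ with $r(z')=0$ in $A^p(E)_{\mathbb Q}$.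
- (iv) $\mathrm{Def}_p$ depends only on $X$ and $p$, not on $\phi$.
- (v) If $p=1$ and $\mathrm{Gr}^W_1H^2(X)=0$, the sequence (2) is exact for every resolution.

Part (i) is proved in this section, (ii)–(iv) in Section 4, and (v) in Section 8. The input for (i) is a descent theorem.

**Definition (envelope).** A proper morphism $Y\to X$ is an envelope if every subvariety of $X$ is the birational image of a subvariety of $Y$.

*Examples.* The normalization $\mathbb P^1\to X$ of a nodal cubic is an envelope: $X$ is the birational image of $\mathbb P^1$, and every point is the image of a point. The finite map $(s,t)\mapsto(x,y,z)=(st,t,s^2)$ onto the Whitney umbrella $x^2=y^2z$ is not an envelope: the line $x=y=0$ has preimage $\{t=0\}$, which maps to it by $s\mapsto s^2$, of degree $2$. So a resolution alone need not be an envelope. Adding $S$ will cure this. Two trivial cases will be used often: $Y_{\mathrm{red}}\to Y$ is an envelope, and if $Y=\bigcup Y_i$ is a finite union of closed subsets, then $\bigsqcup Y_i\to Y$ (with reduced structures) is an envelope, since every subvariety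 of $Y$ is irreducible and so lies in some $Y_i$.

**Kimura's theorem** (S. Kimura, *Fractional intersection and bivariant theory*, Comm. Algebra 20 (1992), Thm 2.3). If $Y\to X$ is an envelope, then $0\to A^*(X)\to A^*(Y)\rightrightarrows A^*(Y\times_XY)$ is exact: pull-back to $Y$ is injective, and its image consists of the classes whose two pull-backs to $Y\times_XY$ agree.

**Step 1: $A^p(S)=0$.** The purpose is to remove $S$ from the descent condition. We claim that every reduced projective scheme $S$ has an envelope $\widetilde S\to S$ that is smooth projective with all components of dimension $\le\dim S$. Use induction on $\dim S$. If $\dim S=0$, then $S$ is a finite set of reduced points and is its own envelope. In general resolve each irreducible component of $S$. The disjoint union of these resolutions is an isomorphism over a dense open $U\subset S$. A subvariety of $S$ that meets $U$ has a strict transform mapping birationally to it. A subvariety that does not meet $U$ lies in $S\setminus U$, of smaller dimension, which has an envelope by induction. The disjoint union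 of the resolutions and the envelope of $S\setminus U$ is the required $\widetilde S$. By Kimura's theorem $A^p(S)\hookrightarrow A^p(\widetilde S)=CH^p(\widetilde S)$, and the last group is $0$ because all components have dimension $\le p-1$.

**Step 2: descent along $\widetilde X\sqcup S\to X$.** The purpose is to express $A^p(X)$ inside $CH^p(\widetilde X)$. The map $\widetilde X\sqcup S\to X$ is an envelope: a subvariety not contained in $S$ has a birational strict transform in $\widetilde X$, and one contained in $S$ lies in $S$. By Step 1, $A^p(\widetilde X\sqcup S)=CH^p(\widetilde X)\oplus A^p(S)=CH^p(\widetilde X)$. The fiber square of the envelope is the disjoint union of $\widetilde X\times_X\widetilde X$, two copies of $\widetilde X\times_XS$, and $S\times_XS=S$. By Kimura's theorem $A^p(X)$ injects into $CH^p(\widetilde X)$, with image the set of $c$ for which $(c,0)$ has equal pull-backs on each piece: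

- on $S$, the condition is $0=0$;
- on $\widetilde X\times_XS$, it says that $c$ pulls back to $0$. The reduction of this scheme is $E$, and pull-back to the reduction is injective on $A^p$, so the condition is $c|_E=0$;
- on $\widetilde X\times_X\widetilde X$, it says $pr_1^*c=pr_2^*c$.

**Step 3: the last condition follows from $c|_E=0$.** If $\phi(x)=\phi(x')\notin S$, then $x=x'$; if $\phi(x)=\phi(x')\in S$, then $x,x'\in E$. So $\widetilde X\times_X\widetilde X=\Delta\cup(E\times_SE)$ as sets, and $\Delta\sqcup(E\times_SE)\to\widetilde X\times_X\widetilde X$ (reduced structures) is an envelope. Pull-back to it is injective on $A^p$, so we compare $pr_1^*c$ and $pr_2^*c$ on the two pieces. On $\Delta$ they agree because $pr_1=pr_2$ there. On $E\times_SE$ each projection to $\widetilde X$ factors through $E$, so both pull-backs come from $c|_E=0$ and vanish. Hence the image of $A^p(X)$ is exactly $\{c: c|_E=0\}$, which proves (i). Since $\mathbb Q$ is flat over $\mathbb Z$, (i) also holds after $\otimes\,\mathbb Q$; in particular $\ker r=\phi^*A^p(X)_{\mathbb Q}$. $\square$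

*Example.* For a nodal cubic $X$ and $p=1$, the set $E$ is two points and $A^1(E)=0$, so (i) gives $A^1(X)\cong CH^1(\mathbb P^1)=\mathbb Z$.

## 4. The group $\mathrm{Def}_p$ and its independence of the resolution

**Proof of (ii).** The purpose is to identify the cohomological kernel. Apply the exact functor $\mathrm{Gr}^W_{2p}$ to the Mayer–Vietoris sequence of mixed Hodge structures of the discriminant square,
$$H^{2p-1}(E)\to H^{2p}(X)\to H^{2p}(\widetilde X)\oplus H^{2p}(S)\to H^{2p}(E). \tag{3}$$
Here $H^{2p}(S)=0$ because $\dim S\le p-1$. The group $H^{2p-1}(E)$ has weights $\le 2p-1$, so its $\mathrm{Gr}^W_{2p}$ vanishes. And $H^{2p}(\widetilde X)$ is pure of weight $2p$. What remains is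
$$0\to\mathrm{Gr}^W_{2p}H^{2p}(X)\xrightarrow{\phi^*}H^{2p}(\widetilde X)\to\mathrm{Gr}^W_{2p}H^{2p}(E),$$
which is (ii). The injectivity on $H^{2p}_A(X)$ follows because $H^{2p}_A(X)\subset\mathrm{Gr}^W_{2p}H^{2p}(X)$. $\square$

**Proof of (iii).** The idea is to present both sides as the same quotient of
$$N=\{z\in CH^p(\widetilde X)_{\mathbb Q}:\ \mathrm{cl}_E(r(z))=0\}.$$
Since $\mathrm{cl}_E(r(z))$ is the image of $\mathrm{cl}(z)$ in $\mathrm{Gr}^W_{2p}H^{2p}(E)$, we have $CH^p_{\hom}(\widetilde X)_{\mathbb Q}\subset N$. Also $\ker r\subset N$.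

*The Chow side.* By definition $r$ maps $N$ onto $I_{\hom}$, hence onto $I_{\hom}/r(CH^p_{\hom}(\widetilde X)_{\mathbb Q})$. An element $z$ goes to zero if and only if $r(z)=r(z_0)$ for some homologically trivial $z_0$, that is, $z\in CH^p_{\hom}(\widetilde X)_{\mathbb Q}+\ker r$. By (i) this is $CH^p_{\hom}(\widetilde X)_{\mathbb Q}+\phi^*A^p(X)_{\mathbb Q}$.

*The cohomology side.* Every element of $H^{2p}_A(\widetilde X)$ is $\mathrm{cl}(z)$ for some $z$, and it dies in $H^{2p}_A(E)$ if and only if $z\in N$. So $\mathrm{cl}$ maps $N$ onto $\ker(H^{2p}_A(\widetilde X)\to H^{2p}_A(E))$, with kernel $CH^p_{\hom}(\widetilde X)_{\mathbb Q}$. Since $\mathrm{cl}(\phi^*a)=\phi^*\mathrm{cl}(a)$, it maps $\phi^*A^p(X)_{\mathbb Q}$ onto the image of $H^{2p}_A(X)$.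

Hence
$$\mathrm{Def}_p\cong N\big/\big(CH^p_{\hom}(\widetilde X)_{\mathbb Q}+\phi^*A^p(X)_{\mathbb Q}\big)\cong I_{\hom}\big/r\big(CH^p_{\hom}(\widetilde X)_{\mathbb Q}\big).$$
The criterion in (iii) restates that the right side is zero: $r(z)=r(z_0)$ means that $z'=z-z_0$ has $r(z')=0$. $\square$

**Proof of (iv).** The idea is to move everything into cohomology of $X$. Put $V=\mathrm{Gr}^W_{2p}H^{2p}(X)$ and $K_\phi=\{v\in V:\phi^*v\in H^{2p}_A(\widetilde X)\}$. By (ii), $\phi^*$ identifies $K_\phi$ with the kernel of $H^{2p}_A(\widetilde X)\to H^{2p}_A(E)$, so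
$$\mathrm{Def}_p=K_\phi/H^{2p}_A(X).$$
Only $K_\phi$ could depend on $\phi$.

Any two resolutions are dominated by a third. Indeed, over $X\setminus S$ their fiber product over $X$ is $X\setminus S$; take the closure of this open set in the fiber product, and resolve it without changing its smooth locus. The result is smooth, projective, and an isomorphism over $X\setminus S$. So it suffices to compare $\phi$ with $\phi'=\phi\circ\psi$, where $\psi:X'\to\widetilde X$ is birational between smooth projective varieties.

If $v\in K_\phi$, then $\phi'^*v=\psi^*\phi^*v$ is algebraic, so $v\in K_{\phi'}$. Conversely let $v\in K_{\phi'}$. Since $\psi$ has degree $1$, $\psi_*\psi^*=\mathrm{id}$ on $H^*(\widetilde X)$, so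
$$\phi^*v=\psi_*\psi^*\phi^*v=\psi_*(\phi'^*v).$$
Push-forward between smooth projective varieties sends algebraic classes to algebraic classes, so $v\in K_\phi$. Hence $K_\phi=K_{\phi'}$. $\square$

## 5. Hypersurfaces in the resolved cone with a prescribed exceptional divisor

By (iii), to make $\mathrm{Def}_1\ne0$ we want a resolution with $CH^1_{\hom}(\widetilde X)_{\mathbb Q}=0$ and a divisor whose restriction to $E$ is homologically trivial but not zero. Example 2 had the right $E=C$ but too large an $\widetilde X$. Inside $P$, for $M=\mathbb P^2$, there is a surface that meets $\Sigma\cong\mathbb P^2$ exactly in the cubic $C$ and is birational to $\mathbb P^2$: the surface $wf_3+yf_4=0$. The construction below does this in all dimensions.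

**Data.** Let $M\subset\mathbb P^N$ be a smooth projective variety of dimension $m\ge2$ and $A=\mathcal O_M(1)$. Let $D\subset M$ be a smooth irreducible divisor with equation $f\in H^0(\mathcal O_M(D))$. Let $h\in H^0(M,A(D))$ be such that at every point of $Z=\{f=h=0\}$ the differentials $df,dh$ (in local trivializations) are linearly independent. With $P,\rho,\Sigma,\kappa,K,o$ as in Section 2, let $B\subset P$ be the zero scheme of
$$w\,\rho^*f+y\,\rho^*h\in H^0(\mathcal O_P(1)\otimes\rho^*\mathcal O(D)),$$
and put $E:=B\cap\Sigma$, $X:=\kappa(B)$, $\phi:=\kappa|_B:B\to X$.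

**Lemma 1.** $B$ is a smooth irreducible projective variety of dimension $m$, birational to $M$ via $\rho$. The map $\rho$ identifies $E$ with $D$, and $\mathcal O_B(E)|_E\cong A^{-1}|_D$. Moreover $X$ is a projective variety, $\phi^{-1}(o)=E$, and $\phi:B\setminus E\to X\setminus o$ is an isomorphism.

*Proof.*

**Step 1: $B$ is smooth.** Over $M\setminus Z$ the equation $wf+yh=0$ is linear and nonzero on each fiber $\mathbb P^1$ of $\rho$, so it cuts out one reduced point in each fiber, and $\rho:B\setminus\rho^{-1}(Z)\to M\setminus Z$ is an isomorphism. Over $u\in Z$ the whole fiber lies in $B$. At a point of it, in the chart $w=1$ the differential of $f+yh$ is $df+y\,dh+h(u)\,dy=df+y\,dh$, and in the chart $y=1$ the differential of $wf+h$ is $w\,df+dh+f(u)\,dw=w\,df+dh$. Both are nonzero because $df,dh$ are independent at $u$. So $B$ is smooth of dimension $m$ everywhere.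

**Step 2: $B$ is irreducible and birational to $M$.** Every component of the hypersurface $B$ has dimension $m$. Since $Z$ is empty or of dimension $m-2$, we have $\dim\rho^{-1}(Z)\le m-1$. So no component lies in $\rho^{-1}(Z)$, and $B$ is the closure of $B\setminus\rho^{-1}(Z)\cong M\setminus Z$, which is irreducible.

**Step 3: the divisor $E$.** On $\Sigma$ we have $y=0$ and $w\ne0$, so $B\cap\Sigma$ is the subscheme $\{f=0\}$ of $\Sigma\cong M$, which is $D$. Thus $E\cong D$ is smooth of dimension $m-1$. It is the zero scheme on $B$ of $y|_B$, a section of $\mathcal O_P(1)\otimes\rho^*A^{-1}$; so $\mathcal O_B(E)=(\mathcal O_P(1)\otimes\rho^*A^{-1})|_B$. On $\Sigma$ the section $w$ trivializes $\mathcal O_P(1)$, so $\mathcal O_B(E)|_E\cong A^{-1}|_D$.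

**Step 4: the image.** $X$ is closed and irreducible as the image of a projective irreducible variety; take it with reduced structure. From $\kappa^{-1}(o)=\Sigma$ we get $\phi^{-1}(o)=B\cap\Sigma=E$, and $E\neq\emptyset$, so $o\in X$. The isomorphism $P\setminus\Sigma\cong K\setminus o$ carries $B\setminus E$ onto $X\setminus o$. $\square$

Consequently, **if $o$ is a singular point of $X$**, then $X_{\mathrm{sing}}=\{o\}$ and $\phi:B\to X$ is a resolution in the sense of Section 1 with exceptional locus $E\cong D$.

We also need two textbook facts.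

**(F1)** If $Y$ is smooth projective with $H^1(Y,\mathcal O_Y)=0$, then $\mathrm{Pic}(Y)_{\mathbb Q}\to H^2(Y,\mathbb Q)$ is injective. Indeed the exponential sequence gives exactness of $H^1(Y,\mathcal O_Y)\to\mathrm{Pic}(Y)\to H^2(Y,\mathbb Z)$; tensor with $\mathbb Q$. The hypothesis holds for every $Y$ birational to a projective space, since $h^1(\mathcal O_Y)=h^0(\Omega^1_Y)$ is a birational invariant of smooth projective varieties.

**(F2)** On an elliptic curve $C$ there are points $q_1,q_2$ with $q_1-q_2$ non-torsion in $\mathrm{Pic}^0(C)$. Indeed for fixed $q_2$ the map $q\mapsto q-q_2$ is injective on the uncountable set $C$, while the torsion of $\mathrm{Pic}^0(C)$ is countable. Then $q_1-q_2\ne0$ in $\mathrm{Pic}(C)_{\mathbb Q}$.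

## 6. A quartic surface with a triple point

**The surface.** Let $C=\{f_3=0\}\subset\mathbb P^2$ be a smooth cubic. By (F2) choose $p_1,p_2\in C$ with $p_1-p_2$ non-torsion. Choose $p_3,\dots,p_{11}\in C$ general. The degree-one class $\mathcal O_C(4)(-\sum_{i\le11}p_i)$ on the elliptic curve $C$ is represented by a unique point $p_{12}$, so $\sum_{i=1}^{12}p_i\in|\mathcal O_C(4)|$.

The twelve points are distinct for a general choice, because each coincidence is a proper closed condition on $(p_3,\dots,p_{11})$. For $p_i=p_j$ with $i<j\le11$ this is clear (and $p_1\neq p_2$). The condition $p_{12}=p_k$ says $p_k+\sum_{i\le11}p_i\sim\mathcal O_C(4)$; choose $j\in\{3,\dots,11\}$ with $j\ne k$ and fix all points but $p_j$, and then at most one $p_j$ satisfies it.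

Since $H^1(\mathbb P^2,\mathcal O(1))=0$, the restriction $H^0(\mathbb P^2,\mathcal O(4))\to H^0(C,\mathcal O_C(4))$ is onto, and there is a quartic form $f_4$ with $\mathrm{div}(f_4|_C)=\sum p_i$. Let
$$X=\{\,wf_3(x_0,x_1,x_2)+f_4(x_0,x_1,x_2)=0\,\}\subset\mathbb P^3,\qquad o=[0:0:0:1].$$
By hand one sees that $X$ is rational: for $u\in\mathbb P^2$ with coordinate vector $\hat u$, the point with $x=f_3(\hat u)\hat u$ and $w=-f_4(\hat u)$ satisfies $wf_3(x)+f_4(x)=-f_4f_3^4+f_3^4f_4=0$.

**Theorem A.** $X$ is a projective surface with $X_{\mathrm{sing}}=\{o\}$. For $p=1$ (so $\dim X_{\mathrm{sing}}=0=p-1$) there is a resolution $\phi:\widetilde X\to X$ for which $H^2_A(X)\to H^2_A(\widetilde X)\to H^2_A(E)$ is not exact. So the conjecture is false.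

*Proof.* The argument uses only Lemma 1, (F1) and $A^1(\mathrm{pt})=0$; it does not need Theorem C.

**Step 1: Lemma 1 gives a resolution with $E\cong C$.** Take $M=\mathbb P^2$, $A=\mathcal O(1)$, $D=C$, $f=f_3$, $h=f_4\in H^0(\mathcal O(4))=H^0(A(D))$. Then $Z=\{p_1,\dots,p_{12}\}$. At $p_i$ we have $df_3\ne0$ because $C$ is smooth, and $df_4$ is nonzero on the tangent line $\ker df_3$ of $C$ because $f_4|_C$ has a simple zero; so $df_3,df_4$ are independent. Lemma 1 applies, and $K=\mathbb P^3$.

We check that $\kappa(B)=X$. A point of $P$ over $u$ has $y=t\hat u$, and it lies on $B$ if and only if $wf_3(\hat u)+tf_4(\hat u)=0$. At its image $x=t\hat u$,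
$$wf_3(x)+f_4(x)=t^3\big(wf_3(\hat u)+tf_4(\hat u)\big)=0 .$$
So the irreducible closed surface $\kappa(B)$ lies in the quartic. The polynomial $wf_3+f_4$ is irreducible: it is linear in $w$, and its coefficients are coprime, since $f_3$ is irreducible and does not divide $f_4$. Hence the quartic is an irreducible surface and $\kappa(B)=X$. Near $o$ (put $w=1$) the equation $f_3+f_4=0$ starts in degree $3$, so $o$ has multiplicity $3$ and is singular. Thus $X_{\mathrm{sing}}=\{o\}$ and $\phi:\widetilde X=B\to X$ is a resolution with $E\cong C$.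

**Step 2: a class that dies on $E$ in cohomology but not in the Chow group.** Put $G_i=\rho^{-1}(p_i)\cong\mathbb P^1\subset\widetilde X$ and
$$\alpha=[G_1]-[G_2]\in CH^1(\widetilde X).$$
The curves $G_i$ and $E=B\cap\Sigma$ meet only at $(p_i,[0:1])$. Near this point put $w=1$, and use a local generator of $A^{-1}$ to make $y$ a function. There $(f,h)$ are local coordinates on $\mathbb P^2$, so $(f,h,y)$ are local coordinates on $P$, and $B=\{f=-yh\}$ has coordinates $(h,y)$. The fiber over $p_i$ is $f=h=0$, so $G_i=\{h=0\}$ on $B$; and $E=\{y=0\}$. They meet transversally. Hence, under $E\cong C$,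
$$\alpha|_E=[p_1]-[p_2]\in\mathrm{Pic}^0(C).$$
Its degree is $0$, so $\mathrm{cl}(\alpha)|_E=0$ in $H^2(E)=\mathbb Q$. But $p_1-p_2$ is non-torsion, so $\alpha|_E\ne0$ in $CH^1(E)_{\mathbb Q}$.

**Step 3: $\mathrm{cl}(\alpha)$ is not in the image of $H^2_A(X)$.** Suppose $a\in A^1(X)_{\mathbb Q}$ satisfies $\phi^*\mathrm{cl}(a)=\mathrm{cl}(\alpha)$. Then $\phi^*a\in CH^1(\widetilde X)_{\mathbb Q}=\mathrm{Pic}(\widetilde X)_{\mathbb Q}$ has the same class as $\alpha$. By Lemma 1, $\widetilde X$ is birational to $\mathbb P^2$, so (F1) gives $\phi^*a=\alpha$. No repair by a homologically trivial cycle is available. The composite $E\hookrightarrow\widetilde X\to X$ factors through $\{o\}$, so $\alpha|_E=(\phi^*a)|_E$ is pulled back from $A^1(\{o\})_{\mathbb Q}=0$. This contradicts $\alpha|_E\ne0$.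

So $\mathrm{cl}(\alpha)$ lies in the kernel of the second map and not in the image of the first. $\square$

**Remark.** In terms of Theorem C(iii): here $CH^1_{\hom}(\widetilde X)_{\mathbb Q}=0$ by (F1), so $\mathrm{Def}_1\cong I_{\hom}\subset\mathrm{Pic}^0(C)_{\mathbb Q}$, and it contains the nonzero class $p_1-p_2$.

## 7. Failure for every $p$ with $1\le p\le n-1$

**Theorem B.** Let $n=\dim X$ and $p\ge1$.

1. If $p\ge n$, the sequence (2) is exact for every $X$ with $\dim X_{\mathrm{sing}}\le p-1$ and every resolution.
2. For every $1\le p\le n-1$ there is a projective variety $X$ of dimension $n$ with $\dim X_{\mathrm{sing}}=p-1$ and a resolution for which (2) is not exact. By Theorem C(iv), it then fails for *every* resolution of that $X$.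

So for given $n=\dim X$ and $p\ge1$, exactness holds for all $X$ with $\dim X_{\mathrm{sing}}\le p-1$ if and only if $p\ge n$.

Part 1 was proved in Section 1. For part 2, let $m=n-p+1\ge2$. We first make an $m$-dimensional example with an isolated singular point and $p=1$, and then multiply by $\mathbb P^{p-1}$.

**Step 1: an $m$-dimensional $X_1$ from Lemma 1.** Let $C\subset\mathbb P^2$ be a smooth cubic and $q_1,q_2\in C$ as in (F2). Let $S'=\mathrm{Bl}_{q_1,q_2}\mathbb P^2$ with exceptional curves $F_1,F_2$, and let $C'\cong C$ be the strict transform of $C$. Since $C$ is smooth at $q_i$, the curve $C'$ meets $F_i$ transversally in one point, and $\mathcal O_{S'}(F_i)|_{C'}=\mathcal O_C(q_i)$. Put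
$$M=S'\times\mathbb P^{m-2},\qquad D=C'\times\mathbb P^{m-2},$$
so $\dim M=m$ and $D$ is a smooth irreducible divisor. Choose $A$ very ample on $M$ with $A(D)$ very ample (a high power of an ample bundle will do), and embed $M$ by $A$. By Bertini, for general $h\in H^0(A(D))$ the restriction $h|_D$ has smooth zero scheme. So at each point of $Z$ the form $dh$ is nonzero on $TD=\ker df$, that is, $df,dh$ are independent. Lemma 1 gives $\phi_1:B\to X_1$ with $E_1\cong D$.

**Step 2: the divisor class.** Let
$$\alpha_1=\rho^*pr_{S'}^*(F_1-F_2)\in\mathrm{Pic}(B).$$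
Under $E_1\cong D$ it restricts to $\alpha_1|_{E_1}=pr_C^*\mathcal O_C(q_1-q_2)$. This is homologically trivial, being pulled back from a class of degree $0$ on $C$. It is nonzero in $\mathrm{Pic}(E_1)_{\mathbb Q}$, since its restriction to $C'\times\mathrm{pt}$ is $q_1-q_2\neq0$ in $\mathrm{Pic}(C)_{\mathbb Q}$. Moreover $B$ is birational to $M$, hence to $\mathbb P^m$, so $\mathrm{Pic}(B)_{\mathbb Q}\hookrightarrow H^2(B,\mathbb Q)$ by (F1).

**Step 3: $o$ is a singular point of $X_1$.** This is needed for $\phi_1$ to be a resolution with exceptional locus $E_1$; there is now no explicit equation to inspect. Suppose $o$ is a smooth point. Then $X_1$ is smooth, and $T=\phi_{1*}\alpha_1$ is a Cartier divisor class. The class $\phi_1^*T-\alpha_1$ is trivial on $B\setminus E_1$, where $\phi_1$ is an isomorphism, and $E_1$ is irreducible, so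
$$\phi_1^*T-\alpha_1=cE_1\ \text{ in }\mathrm{Pic}(B),\quad c\in\mathbb Z .$$
Restrict to $E_1$. As $\phi_1(E_1)=o$, we have $\phi_1^*T|_{E_1}=0$. By Lemma 1, $\mathcal O_B(E_1)|_{E_1}=A^{-1}|_D$. So $-\alpha_1|_{E_1}=-c\,A|_D$ in $\mathrm{Pic}(D)$. On the curve $C'\times\mathrm{pt}$ the left side has degree $0$ and $A$ has positive degree, so $c=0$ and $\alpha_1|_{E_1}=0$, contradicting Step 2. Hence $o$ is singular, $(X_1)_{\mathrm{sing}}=\{o\}$, and $\phi_1$ is a resolution.

**Step 4: the product.** Let
$$X=X_1\times\mathbb P^{p-1},\qquad\widetilde X=B\times\mathbb P^{p-1},\qquad\phi=\phi_1\times\mathrm{id}.$$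
Then $\dim X=m+p-1=n$. The singular locus is $\{o\}\times\mathbb P^{p-1}$, of dimension $p-1$. And $\phi$ is a resolution with $E=E_1\times\mathbb P^{p-1}$, which is smooth. Let $\eta$ be the hyperplane class of $\mathbb P^{p-1}$ and
$$\alpha=\alpha_1\eta^{p-1}\in CH^p(\widetilde X).$$
Then $\mathrm{cl}(\alpha)|_E=\mathrm{cl}(\alpha_1|_{E_1})\,\eta^{p-1}=0$, so $\mathrm{cl}(\alpha)$ lies in the kernel of the second map of (2).

**Step 5: $\mathrm{cl}(\alpha)$ does not come from $X$.** Suppose $a\in A^p(X)_{\mathbb Q}$ satisfies $\phi^*\mathrm{cl}(a)=\mathrm{cl}(\alpha)$, and put $\xi=\phi^*a\in CH^p(\widetilde X)_{\mathbb Q}$. We cannot conclude $\xi=\alpha$, because $\mathrm{cl}$ need not be injective in codimension $p$; we use only the coefficient that is a divisor class. By the projective bundle formula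
$$\xi=\sum_{i=0}^{p-1}\xi_i\eta^i,\qquad\xi_i\in CH^{p-i}(B)_{\mathbb Q},$$
compatibly, via $\mathrm{cl}$ and restriction, with the analogous decompositions of $H^{2p}(\widetilde X)$ and $CH^p(E)_{\mathbb Q}$. Since $\mathrm{cl}(\xi)=\mathrm{cl}(\alpha_1)\eta^{p-1}$, comparing coefficients of $\eta^{p-1}$ gives $\mathrm{cl}(\xi_{p-1})=\mathrm{cl}(\alpha_1)$ in $H^2(B)$, hence $\xi_{p-1}=\alpha_1$ in $CH^1(B)_{\mathbb Q}$ by Step 2. So the $\eta^{p-1}$-coefficient of $\xi|_E$ is $\alpha_1|_{E_1}\ne0$, and $\xi|_E\ne0$. But $E\to X$ factors through $\{o\}\times\mathbb P^{p-1}$, so $\xi|_E$ is pulled back from $A^p(\mathbb P^{p-1})_{\mathbb Q}=0$. This is a contradiction, and (2) is not exact. $\square$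

## 8. Picard varieties and the case $\mathrm{Gr}^W_1H^2(X)=0$

It remains to prove Theorem C(v): *if $p=1$ and $\mathrm{Gr}^W_1H^2(X)=0$, then (2) is exact for every resolution.* By (iii) we must show $I_{\hom}\subset r(CH^1_{\hom}(\widetilde X)_{\mathbb Q})$. The plan is to put $I_{\hom}$ inside a compact group $T$ and to show that $\mathrm{Pic}^0(\widetilde X)$ surjects onto its identity component, by a computation on Lie algebras.

For $Y$ smooth projective let $\mathrm{Pic}^0(Y)=\ker(\mathrm{Pic}(Y)\to H^2(Y,\mathbb Z))$. It is the abelian variety $H^1(\mathcal O_Y)/H^1(Y,\mathbb Z)$ (a product over the connected components of $Y$), its Lie algebra is $H^1(\mathcal O_Y)$, and pull-back of line bundles induces on Lie algebras the pull-back on $H^1(\mathcal O)$. A line bundle whose class is zero in $H^2(Y,\mathbb Q)$ has a positive multiple in $\mathrm{Pic}^0(Y)$.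

**Step 1: choose a good resolution.** Here $S$ is finite, since $\dim S\le p-1=0$. If $\dim X=1$, use Theorem B(1). Otherwise, by (iv), it suffices to show $\mathrm{Def}_1=0$ for one resolution, so we may take $E$ to be a divisor with simple normal crossings, with smooth components $E_i$ and smooth intersections $E_i\cap E_j$.

**Step 2: put $I_{\hom}$ in a compact group.** Since $\bigsqcup E_i\to E$ is an envelope, $A^1(E)\hookrightarrow\bigoplus_i\mathrm{Pic}(E_i)$. Let
$$T=\Big\{(t_i)\in\prod_i\mathrm{Pic}^0(E_i):\ t_i=t_j\ \text{on}\ E_i\cap E_j\Big\}.$$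
This is the kernel of a homomorphism of abelian varieties $\prod_i\mathrm{Pic}^0(E_i)\to\prod_{i<j}\mathrm{Pic}^0(E_i\cap E_j)$, hence a closed algebraic subgroup, with identity component $T^0$ and $T/T^0$ finite. So $T\otimes\mathbb Q=T^0\otimes\mathbb Q$, and by flatness this sits inside $\bigoplus\mathrm{Pic}(E_i)_{\mathbb Q}$.

Claim: $I_{\hom}\subset T\otimes\mathbb Q$. Let $z\in\mathrm{Pic}(\widetilde X)_{\mathbb Q}$ with $\mathrm{cl}_E(r(z))=0$. After multiplying $z$ by a positive integer we may suppose that $z$ comes from a line bundle on $\widetilde X$. Pulling back to $E_i$, we get $\mathrm{cl}(z|_{E_i})=0$ in $H^2(E_i,\mathbb Q)$, so after a further multiple $z|_{E_i}\in\mathrm{Pic}^0(E_i)$ for all $i$. The restrictions of $z|_{E_i}$ and $z|_{E_j}$ to $E_i\cap E_j$ agree, both being the restriction of $z$. So $(z|_{E_i})\in T$, and the claim follows after dividing by the integers used.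

On the other hand $CH^1_{\hom}(\widetilde X)_{\mathbb Q}=\mathrm{Pic}^0(\widetilde X)\otimes\mathbb Q$, and restriction is a homomorphism $\mathrm{Pic}^0(\widetilde X)\to T$, with image in $T^0$ because $\mathrm{Pic}^0(\widetilde X)$ is connected. So it is enough to prove that $\mathrm{Pic}^0(\widetilde X)\to T^0$ is surjective.

**Step 3: the Lie algebra of $T$ is a Hodge piece of $H^1(E)$.** The Lie algebra of a kernel is the kernel of the map of Lie algebras, so
$$\mathrm{Lie}\,T=\ker\Big(\bigoplus_iH^1(\mathcal O_{E_i})\to\bigoplus_{i<j}H^1(\mathcal O_{E_i\cap E_j})\Big).$$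
For a simple normal crossing divisor, the weight spectral sequence gives
$$\mathrm{Gr}^W_1H^1(E)=\ker\Big(\bigoplus_iH^1(E_i)\to\bigoplus_{i<j}H^1(E_i\cap E_j)\Big).$$
The map on the right is a morphism of Hodge structures of weight $1$, and the $(0,1)$-part of $H^1(Y,\mathbb C)$ is $H^1(\mathcal O_Y)$. So $\mathrm{Lie}\,T$ is the $(0,1)$-part of $\mathrm{Gr}^W_1H^1(E)$.

**Step 4: use the hypothesis.** The Mayer–Vietoris sequence of the discriminant square contains
$$H^1(\widetilde X)\oplus H^1(S)\to H^1(E)\to H^2(X)\to H^2(\widetilde X)\oplus H^2(S). \tag{4}$$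
Since $S$ is finite, $H^1(S)=H^2(S)=0$; and $\mathrm{Gr}^W_1H^2(\widetilde X)=0$ because $H^2(\widetilde X)$ is pure of weight $2$. Applying $\mathrm{Gr}^W_1$ to (4) gives
$$\mathrm{Gr}^W_1H^2(X)=\mathrm{coker}\big(H^1(\widetilde X)\to\mathrm{Gr}^W_1H^1(E)\big). \tag{5}$$
If this vanishes, then $H^1(\widetilde X)\to\mathrm{Gr}^W_1H^1(E)$ is a surjection of pure Hodge structures of weight $1$, hence surjective on $(0,1)$-parts. By Step 3, $H^1(\mathcal O_{\widetilde X})\to\mathrm{Lie}\,T$ is onto. A homomorphism of connected Lie groups that is surjective on Lie algebras is surjective, so $\mathrm{Pic}^0(\widetilde X)\to T^0$ is onto. Therefore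
$$I_{\hom}\subset T^0\otimes\mathbb Q=r\big(CH^1_{\hom}(\widetilde X)_{\mathbb Q}\big),$$
and $\mathrm{Def}_1=0$ by (iii). $\square$

**Remark.** The examples agree with (5). For the cubic cone of Example 2, $H^1(\widetilde X)\to H^1(E)=H^1(C)$ is an isomorphism, because $\widetilde X\to C$ is a $\mathbb P^1$-bundle with section $E$. So $\mathrm{Gr}^W_1H^2(X)=0$, and exactness, found there by hand, is an instance of (v). For the quartic of Theorem A, $\widetilde X$ is rational, so $H^1(\widetilde X)=0$ and $\mathrm{Gr}^W_1H^2(X)\cong H^1(C)\neq0$; the hypothesis of (v) fails there, as it must.
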